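\title{Linearly many crossings between two minimum spanning trees after discarding points}

\begin{abstract}
Color each point of a finite planar set red or blue, and count the crossings between the Euclidean minimum spanning tree of the red points and that of the blue points. We show that every set of $n\ge 5$ points in the plane with no three points collinear and all distances distinct has a subset that can be colored so that the two trees cross at least $n/212992$ times. More precisely, discarding at most $t$ points forces at least $t/212992$ crossings whenever $53248\le t\le n$, and only four points per crossing need a prescribed color. The proof is a greedy procedure that selects crossing nearest-neighbor edges in the densest remaining spot and keeps the points selected earlier inside a controlled family of discs. It extends to $k$ colors and to all graphs that contain the nearest-neighbor graph.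
\end{abstract}

\section{Introduction}\label{sec:intro}

A finite set of points in the plane is \emph{generic} if no three of its points are collinear and all pairwise distances between its points are distinct. A \emph{minimum spanning tree} (MST) of a finite set $X$ is a spanning tree of the complete graph on $X$, drawn with straight segments, of minimum total length. A weighted complete graph with distinct edge weights has exactly one minimum spanning tree, so every subset $X$ of a generic set has a unique MST, which we denote by $T_X$; it has no edges if $|X|\le 1$.

Let $P$ be generic and let $P=R\sqcup B$ be a coloring of its points in red and blue. We write $\operatorname{cr}(R,B)$ for the number of pairs $(e,f)$, with $e$ an edge of $T_R$ and $f$ an edge of $T_B$, whose segments cross. The four endpoints of $e$ and $f$ are distinct and no three of them are collinear, so a common point of the two segments is interior to both. The \emph{bicolored MST crossing number} of $P$ is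
\[
\operatorname{cr}(P)=\max_{P=R\sqcup B}\operatorname{cr}(R,B).
\]
It measures how thoroughly two trees, each as short as possible, can be forced to interleave.

A crossing needs two red and two blue points, so $\operatorname{cr}(P)=0$ if $|P|\le 3$, and $\operatorname{cr}(P)\le1$ if $|P|=4$. Points are in \emph{convex position} if they are the vertices of a convex polygon. Four points in convex position give $\operatorname{cr}(P)=1$: color the ends of one diagonal red and the ends of the other blue. Otherwise one point $p$ lies inside the triangle $xyz$ of the other three, and $\operatorname{cr}(P)=0$, because every point of the segment $xp$ other than $x$ is interior to the triangle and so misses the side $yz$. The set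
\begin{equation}\label{eq:four}
\{(0,0),\ (6,0),\ (0,5),\ (1,2)\}
\end{equation}
is of this kind, and it is generic: its squared distances are $5,10,25,29,36,61$.

It is known that $\operatorname{cr}(P)=O(n)$ for every generic set of $n$ points. One crossing costs only four points, so one would guess that a large set offers a linear number of places in which to repeat the four-point pattern, and it is conjectured that $\operatorname{cr}(P)=\Omega(n)$. Yet the best known lower bound for general generic sets, valid for sufficiently large $n$, is only $1$. One obstruction is visible with five points. If $x$ has the same color as $a$ and $b$ and $\max(|x-a|,|x-b|)<|a-b|$, then $ab$ is not an MST edge: removing it would split the tree into two parts, and one of the shorter segments $xa$, $xb$ would reconnect them. So a fifth point close enough to the intersection of the diagonals of a convex quadrilateral destroys the red diagonal if it is red and the blue diagonal if it is blue.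

This suggests an easier problem, which we take from Anti\'c, Saghafian, Saumell, Schr\"oder, Tkadlec and Valtr~\cite{ASSSTV}: allow points to be discarded before coloring. Put
\[
\operatorname{cr}^{*}(P)=\max\{\operatorname{cr}(Q):Q\subseteq P\}.
\]
Are there absolute constants $c>0$ and $n_0$ such that $\operatorname{cr}^{*}(P)\ge cn$ for every generic set $P$ of $n\ge n_0$ points? The answer is yes. Throughout, $L=53248$.

\begin{theorem}\label{thm:main}
For every generic set $P$ of $n\ge5$ points,
\[
\operatorname{cr}^{*}(P)\ \ge\ \frac{n}{4L}=\frac{n}{212992}.
\]
The condition $n\ge5$ is optimal: there is a generic set of four points with $\operatorname{cr}^{*}(P)=0$.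
\end{theorem}

We deduce this from a statement that controls the number of discarded points and leaves the colors of the unused points free.

\begin{theorem}\label{thm:robust}
Let $P$ be a generic set of $n$ points and let $t$ be a real number with $L\le t\le n$. Then there are an integer $S\ge t/(4L)$ and a partition $P=A_1\sqcup A_2\sqcup D\sqcup U$ with $|D|\le t$ and $|A_1|=|A_2|=2S$ such that, for every partition $U=U_1\sqcup U_2$, the MSTs of $A_1\cup U_1$ and $A_2\cup U_2$ have at least $S$ crossings.
\end{theorem}

Here $D$ is the set of discarded points, and the argument says nothing once they are put back. It does not settle the conjecture $\operatorname{cr}(P)=\Omega(n)$.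

Section~\ref{sec:nn} reduces the problem to finding crossing nearest-neighbor edges and treats evenly spread sets. Section~\ref{sec:scales} works through a set that lives on many scales, where the main geometric idea appears. Section~\ref{sec:procedure} combines the two cases in a greedy procedure, and Section~\ref{sec:consequences} derives the theorems and their extensions to $k$ colors and to other graphs.

\section{Crossings from nearest neighbors}\label{sec:nn}

Whether a segment belongs to an MST depends in general on the whole point set. We use one sufficient condition, a special case of the cut property, which involves only the distances from a single point.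

\begin{lemma}\label{lem:nn}
Let $X$ be a subset of a generic set, let $b\in X$, and let $a$ be the point of $X\setminus\{b\}$ nearest to $b$. Then $ab$ is an edge of $T_X$.
\end{lemma}

\begin{proof}
Otherwise the path from $b$ to $a$ in $T_X$ starts with an edge $bx$, $x\ne a$. Replacing $bx$ by $ba$ gives a spanning tree, and it is shorter since $|b-a|<|b-x|$.
\end{proof}

The condition is one-sided: $a$ must be nearest to $b$, while $b$ need not be nearest to $a$. This freedom will be essential.

Crossing segments come from points in convex position. The following fact is due to E.~Klein.

\begin{lemma}\label{lem:klein}
Among any five points in the plane with no three collinear, four are in convex position.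
\end{lemma}

\begin{proof}
If the convex hull has at least four vertices, take four of them. Otherwise it is a triangle $xyz$ with two points $p,q$ inside. The line $pq$ contains no vertex, so it has two vertices on one side, say $x$ and $y$, and it cuts off from the triangle a convex quadrilateral whose boundary contains $x,y,p,q$. If one of these four points were inside the triangle of the other three, it would be interior to the quadrilateral. Hence they are in convex position.
\end{proof}

For more than two colors we need the general form. By the theorem of Erd\H{o}s and Szekeres~\cite{ES}, for every $m\ge 3$ there is a least integer $E(m)$ such that any $E(m)$ points with no three collinear contain $m$ points in convex position. Lemma~\ref{lem:klein} and the set~\eqref{eq:four} show that $E(4)=5$.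

These facts already handle sets that are evenly spread. Call five-point subsets $G_1,\dots,G_N$ of $P$ \emph{separated} if, for all $g\ne h$, every point of $G_g$ is at distance greater than $\operatorname{diam}G_g$ from every point of $G_h$. In each group take four points in convex position, color one diagonal $ab$ red and the other diagonal $a'b'$ blue, and discard all other points of $P$. The red point nearest to $b$ is $a$, since $|a-b|$ is at most the diameter of the group and all other red points belong to other groups; likewise for $a',b'$. Lemma~\ref{lem:nn} gives $\operatorname{cr}^{*}(P)\ge N$.

\begin{example}\label{ex:grid}
Let $P$ arise from the grid $\{0,\dots,M-1\}^2$ by moving each point by less than $1/10$ into generic position. For $0\le i,j<\lfloor M/6\rfloor$, take five points coming from the block $\{0,1,2\}^2+(6i,6j)$. Each group has diameter less than $2\sqrt2+1/5<3.1$, and points of different groups are more than $4-1/5=3.8$ apart. So $\operatorname{cr}^{*}(P)\ge\lfloor M/6\rfloor^2$, which is linear in $n=M^2$.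
\end{example}

\section{Points on many scales}\label{sec:scales}

All discs are closed, and $D(c,r)$ is the disc with center $c$ and radius $r$.

Separated groups need not exist. Let $o$ be the origin and let $P=\{p_1,\dots,p_n\}$ be a generic set with $|p_j-o|=10^j$, in arbitrary directions. Take two disjoint groups, and let $G$ be the one that contains the point $p_j$ of largest index. All other points of both groups lie in $D(o,10^{j-1})$. So $\operatorname{diam}G\ge 9\cdot10^{j-1}$, while a second point of $G$ is within $2\cdot10^{j-1}$ of the other group. No two groups are separated.

What saves us is that, seen from the scale of $p_j$, all earlier points are confined to one small disc around $o$. We think of this disc as an obstacle. Suppose it contains red points, and we want a new red edge $ab$ outside it, with $b$ the endpoint farther from $o$. If $a$ and $b$ lie on opposite sides of $o$, then $b$ is closer to $o$ than to $a$ and Lemma~\ref{lem:nn} may not apply. If they lie in nearly the same direction from $o$, then $a$ stands between $b$ and the obstacle and shields $b$ from it.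

\begin{lemma}[Shielding]\label{lem:shield}
Let $O=D(o,\rho)$ with $\rho\ge0$, and let $a,b$ be points with $2\rho<|a-o|\le|b-o|$ and $\angle aob\le 2\pi/13$. Then $|b-a|<|b-x|$ for every $x\in O$.
\end{lemma}

\begin{proof}
Put $\alpha=|a-o|>0$ and $\beta=|b-o|$, and let $a^{*}$ be the point of the segment $ob$ at distance $\alpha$ from $o$. The triangle $aoa^{*}$ is isosceles with legs $\alpha$ and apex angle at most $2\pi/13$, so $|a^{*}-a|\le2\alpha\sin(\pi/13)$. Since $\sin(\pi/13)<\pi/13<1/4$,
\[
|b-a|\le|b-a^{*}|+|a^{*}-a|\le\beta-\alpha+2\alpha\sin(\pi/13)<\beta-\frac{\alpha}{2}.
\]
As $\alpha>2\rho$, the right side is less than $\beta-\rho$, and $\beta-\rho\le|b-x|$ for $x\in O$.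
\end{proof}

To apply the lemma we partition the plane minus $o$ into $13$ half-open sectors with apex $o$ and angle $2\pi/13$. Two points $a,b$ of one sector satisfy $\angle aob<2\pi/13$, and among $13\cdot4+1=53$ points different from $o$, five lie in one sector.

\begin{example}\label{ex:exponential}
For the set $P$ above, $\operatorname{cr}^{*}(P)\ge\lfloor n/53\rfloor$. Split $p_1,p_2,\dots$ into blocks of $53$ consecutive points. In each block take five points in one sector, and among them four in convex position; color one diagonal $ab$ red and the other $a'b'$ blue, named so that $|a-o|<|b-o|$ and $|a'-o|<|b'-o|$. Discard everything else. Let $ab$ come from the $q$th block and let $x\notin\{a,b\}$ be red. If $x$ comes from a later block, then $|x-o|\ge10|b-o|$, so $|x-b|\ge9|b-o|>2|b-o|>|a-b|$. If $x$ comes from an earlier block, then $x\in D(o,\rho)$ with $\rho=10^{53(q-1)}$, while $|a-o|\ge10\rho>2\rho$, and Lemma~\ref{lem:shield} gives $|x-b|>|a-b|$. So $a$ is the red point nearest to $b$, the same holds for $a',b'$ among the blue points, and each block contributes a crossing. Here $b$ is far from being nearest to $a$ once an earlier red point $x$ exists: $|a-b|\ge9|a-o|$, whereas $|a-x|<2|a-o|$.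
\end{example}

Shielding works against one obstacle only, since it needs the endpoint $b$ to be the farther one. Consider unit discs centered at $(0,0)$ and $(10,0)$ containing red points near $(1,0)$ and $(9,0)$, and let $a$ and $b$ be near $(3,0)$ and $(7,0)$. From each center the two points are seen in nearly the same direction and at distance more than twice the radius. But $|a-b|\approx4$, and each of $a,b$ has a red point of an obstacle at distance about $2$, so Lemma~\ref{lem:nn} does not certify $ab$ from either end.

In this situation we do not try to select anything. We merge the nearby obstacles into one larger disc and move on. A merge lowers the number of obstacles, and only a successful selection can raise it, so merges are at most as frequent as successes.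

\section{The selection procedure}\label{sec:procedure}

We treat $k\ge2$ colors at once, since this changes only the number of points taken from a sector. Put
\[
K_k=13\bigl(E(2k)-1\bigr)+1,\qquad L_k=1024\,(K_k-1).
\]
For two colors $E(4)=5$, so $K_2=53$ and $L_2=1024\cdot52=53248=L$; the reader may keep this case in mind.

\begin{proposition}\label{prop:key}
Let $k\ge2$, let $P$ be a generic set of $n$ points, and let $L_k\le t\le n$. Then there are an integer $S\ge t/(4L_k)$, distinct points $a_{i,j},b_{i,j}\in P$ for $1\le i\le k$ and $1\le j\le S$, and a partition $P=A_1\sqcup\dots\sqcup A_k\sqcup D\sqcup U$ with $A_i=\{a_{i,j},b_{i,j}:1\le j\le S\}$ and $|D|\le t$, such that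
\begin{enumerate}
\item[(i)] for each $j$, the $k$ segments $a_{1,j}b_{1,j},\dots,a_{k,j}b_{k,j}$ cross pairwise;
\item[(ii)] for all $i,j$, the point of $(A_i\cup U)\setminus\{b_{i,j}\}$ nearest to $b_{i,j}$ is $a_{i,j}$.
\end{enumerate}
\end{proposition}

The rest of this section is the proof.

\subsection{State and invariants}

At each time every point of $P$ is \emph{plain}, \emph{selected} with a label in $\{1,\dots,k\}$, or \emph{deleted}. Initially all points are plain; a point that is selected or deleted keeps this status and its label. We also maintain a finite list of discs, the \emph{obstacles}, which is initially empty. Obstacles may overlap. Two invariants record what made Example~\ref{ex:exponential} work: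
\begin{enumerate}
\item[(I1)] every selected point lies in some obstacle;
\item[(I2)] every plain point $p$ and every obstacle $D(o,\rho)$ satisfy $|p-o|>2\rho$.
\end{enumerate}
By (I1) the obstacles account for all earlier choices, and (I2) is the first hypothesis of Lemma~\ref{lem:shield}. Both hold vacuously at the start.

\subsection{One step}\label{sub:step}

Suppose that (I1) and (I2) hold and at least $K_k$ points are plain.

\emph{Where to work.} After selecting points in a disc we must clear a concentric disc that is larger by a constant factor, and this should cost only a bounded number of points. We therefore work where the plain points are densest. Let $r$ be the smallest radius of a disc that contains at least $K_k$ plain points, and let $D(c,r)$ be such a disc. The minimum exists because there are finitely many $K_k$-element sets of plain points and each has a smallest enclosing disc, and $r>0$ because $K_k\ge2$. By minimality,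
\begin{equation}\label{eq:sparse}
\text{every disc of radius less than $r$ contains at most $K_k-1$ plain points.}
\end{equation}

\emph{Which obstacles matter.} Two points $a,b\in D(c,r)$ have $|a-b|\le2r$, and a point outside $D(c,3r)$ is more than $2r$ away from $b$, so it cannot compete with $a$. Accordingly we call an obstacle \emph{interacting} if it meets $D(c,3r)$. Invariant (I2) forces such an obstacle $D(o,\rho)$ to be of size comparable to $r$ or smaller. Indeed $|c-o|\le3r+\rho$, and for a plain point $p\in D(c,r)$,
\[
2\rho<|p-o|\le|p-c|+|c-o|\le r+3r+\rho,
\]
so $\rho<4r$. Every point of the obstacle is within $|c-o|+\rho\le 3r+2\rho<11r$ of $c$. Hence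
\begin{equation}\label{eq:inside}
\text{every interacting obstacle is contained in $D(c,11r)$.}
\end{equation}

\emph{Selection.} If two or more obstacles are interacting, the step is a \emph{failure} and nothing is selected. If at most one is interacting, the step is a \emph{success}, and we first choose a set $W$ of $E(2k)$ plain points of $D(c,r)$. With no interacting obstacle, $W$ is arbitrary. With one interacting obstacle $O=D(o,\rho)$, no plain point equals $o$ by (I2), so the at least $K_k=13(E(2k)-1)+1$ plain points of $D(c,r)$ are distributed among the $13$ sectors with apex $o$, and we take $W$ inside one sector. The set $W$ contains $2k$ points in convex position, $v_1,\dots,v_{2k}$ in cyclic order. For $1\le i\le k$ we select $v_i$ and $v_{i+k}$ with label $i$. For $i<i'\le k$ we have $i<i'<i+k<i'+k$, so $v_iv_{i+k}$ and $v_{i'}v_{i'+k}$ are the diagonals of the convex quadrilateral $v_iv_{i'}v_{i+k}v_{i'+k}$, and they cross. We name the two points with label $i$ as $a$ and $b$ so that $|a-o|\le|b-o|$ if there is an interacting obstacle, and arbitrarily if not. Figure~\ref{fig:step} shows the case $k=2$.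

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw[fill=gray!25] (-3.6,0) circle (1);
\draw[dotted,thick] (-3.6,0) circle (2);
\draw[fill=gray!25] (3.2,2.6) circle (0.5);
\draw (0,0) circle (1);
\draw[dashed] (0,0) circle (3);
\draw[gray] (-3.6,0) -- +(13.85:6.2);
\draw[gray] (-3.6,0) -- +(-13.85:6.2);
\draw[red,very thick] (-0.6,0.4) -- (0.6,-0.5);
\draw[blue,very thick,densely dashed] (-0.3,-0.6) -- (0.5,0.6);
\fill (-3.6,0) circle (1.5pt) node[left] {$o$};
\fill (-0.6,0.4) circle (1.5pt) node[below left=-2pt] {\small $a$};
\fill (0.6,-0.5) circle (1.5pt) node[above right=-2pt] {\small $b$};
\fill (-0.3,-0.6) circle (1.5pt) node[above left=-2pt] {\small $a'$};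
\fill (0.5,0.6) circle (1.5pt) node[left] {\small $b'$};
\node at (-3.8,-0.6) {$O$};
\node at (3.2,2.6) {$O'$};
\node at (-4.9,2.0) {$D(o,2\rho)$};
\node at (0,-1.5) {$D(c,r)$};
\node at (2.9,-2.5) {$D(c,3r)$};
\end{tikzpicture}
\caption{A successful step for two colors. The obstacle $O=D(o,\rho)$ meets $D(c,3r)$ and is interacting; the obstacle $O'$ is not. The selected points lie in $D(c,r)$, outside $D(o,2\rho)$, and in one sector of angle $2\pi/13$ with apex $o$. The point $b$ is closer to $a$ than to $O$ by shielding, and closer to $a$ than to $O'$ because $O'$ misses $D(c,3r)$; the same holds for $b'$ and $a'$.}
\label{fig:step}
\end{figure}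

\emph{Clearing.} After a success or a failure alike, remove all interacting obstacles from the list, add the new obstacle $D(c,11r)$, and delete all points of $D(c,22r)$ that are still plain. The radius $11r$ is chosen to swallow the removed obstacles, and $22r$ is twice that, as (I2) demands.

\begin{lemma}\label{lem:step}
After the step, \textup{(I1)} and \textup{(I2)} hold again, every plain point lies outside $D(c,22r)$, and at most $L_k$ points have stopped being plain.
\end{lemma}

\begin{proof}
Points selected in this step lie in $D(c,r)\subseteq D(c,11r)$. A point selected earlier lay in an obstacle that was either retained or, by~\eqref{eq:inside}, is contained in $D(c,11r)$. This is (I1). The remaining plain points lie outside $D(c,22r)$ by construction, which is (I2) for the new obstacle; for a retained obstacle (I2) persists because the set of plain points has only shrunk.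

All points selected or deleted in this step are plain points of $D(c,22r)$. This disc lies in a square of side $44r$, which is covered by $32^2=1024$ squares of side $1.4r$, as $32\cdot1.4=44.8$. Each small square lies in a disc of radius $1.4r/\sqrt2<r$, so by~\eqref{eq:sparse} it contains at most $K_k-1$ plain points. The total is at most $1024(K_k-1)=L_k$.
\end{proof}

\subsection{Counting successes}

We perform $s=\lfloor t/L_k\rfloor$ steps. The hypothesis $t\ge L_k$ gives $s\ge1$, and $t\le n$ ensures that the supply of plain points lasts: by Lemma~\ref{lem:step}, before each of the $s$ steps at least
\[
n-(s-1)L_k\ \ge\ t-sL_k+L_k\ \ge\ L_k\ \ge\ K_k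
\]
points are plain.

\begin{lemma}\label{lem:success}
The number $S$ of successes satisfies $S\ge t/(4L_k)$.
\end{lemma}

\begin{proof}
A step with $h$ interacting obstacles changes the length of the list by $1-h$. This is at most $+1$ for a success and at most $-1$ for a failure. The list starts empty and its final length is nonnegative, so $0\le S-(s-S)$, that is, $S\ge s/2$. Since $\lfloor x\rfloor\ge x/2$ for $x\ge1$, we get $S\ge t/(4L_k)$.
\end{proof}

\subsection{The selected edges are nearest-neighbor edges}

Let $A_i$ be the set of points selected with label $i$, let $D$ be the set of deleted points, and let $U$ be the set of points that are plain after the last step. Let $a_{i,j},b_{i,j}$ be the points $a,b$ that received label $i$ in the $j$th successful step. These $2kS$ points are distinct, since only plain points are selected. Lemma~\ref{lem:step} gives $|D|\le sL_k\le t$, and (i) was shown in Section~\ref{sub:step}.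

It remains to prove (ii). Fix a successful step, with its disc $D(c,r)$, and a label $i$, and let $a,b$ be the two points that received label $i$ in this step. Then $|a-b|\le2r$. Let $x\in(A_i\cup U)\setminus\{a,b\}$; we show $|x-b|>|a-b|$. No point other than $a,b$ received label $i$ in this step, so one of the following cases occurs.

\emph{Case 1: $x\in U$, or $x$ was selected in a later step.} Then $x$ was still plain after this step, so $|x-c|>22r$ by Lemma~\ref{lem:step}, and $|x-b|>21r>|a-b|$.

\emph{Case 2: $x$ was selected in an earlier step.} By (I1), $x$ lay in some obstacle at the beginning of this step. If that obstacle was not interacting, then $|x-c|>3r$, so $|x-b|>2r\ge|a-b|$. Otherwise it was the unique interacting obstacle $O=D(o,\rho)$. The point $a$ was plain, so $2\rho<|a-o|$ by (I2); the naming gives $|a-o|\le|b-o|$; and $\angle aob<2\pi/13$ because $a$ and $b$ lie in one sector. Lemma~\ref{lem:shield} yields $|x-b|>|a-b|$.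

This proves (ii), and with it Proposition~\ref{prop:key}. \qed

\begin{remark}\label{rem:hyp}
The absence of collinear triples was used only to find points in convex position. Distinctness of distances was not used in this section, since all inequalities in the proof of (ii) are strict; it serves to make the MSTs unique. Also $S\le s\le t/L_k$, so at most $2kt/L_k$ points are selected.
\end{remark}

\section{Proofs of the theorems, and extensions}\label{sec:consequences}

\subsection{Crossings for $k$ colors and for two}

\begin{theorem}\label{thm:k}
Let $k\ge2$, let $P$ be a generic set of $n$ points, and let $L_k\le t\le n$. Then there are an integer $S\ge t/(4L_k)$ and a partition $P=A_1\sqcup\dots\sqcup A_k\sqcup D\sqcup U$ with $|D|\le t$ and $|A_i|=2S$ for all $i$ such that, for every partition $U=U_1\sqcup\dots\sqcup U_k$ and all $i<i'$, the MSTs of $A_i\cup U_i$ and $A_{i'}\cup U_{i'}$ cross at least $S$ times.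
\end{theorem}

\begin{proof}
Take the partition of Proposition~\ref{prop:key} and put $X_i=A_i\cup U_i$. Since $a_{i,j}\in X_i\subseteq A_i\cup U$, property (ii) shows that $a_{i,j}$ is the point of $X_i\setminus\{b_{i,j}\}$ nearest to $b_{i,j}$, so $a_{i,j}b_{i,j}$ is an edge of $T_{X_i}$ by Lemma~\ref{lem:nn}. By (i), the edges $a_{i,j}b_{i,j}$ and $a_{i',j}b_{i',j}$ cross for each $j$. Different values of $j$ give different pairs of edges because all these points are distinct.
\end{proof}

Theorem~\ref{thm:robust} is the case $k=2$, as $L_2=L$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
If $n\ge L$, apply Theorem~\ref{thm:robust} with $t=n$, put $Q=P\setminus D$, and color $A_1\cup U$ red and $A_2$ blue. Then $\operatorname{cr}(Q)\ge S\ge n/(4L)$. If $5\le n<L$, Lemma~\ref{lem:klein} gives a set $Q\subseteq P$ of four points in convex position, and $\operatorname{cr}(Q)=1>n/(4L)$. Finally, for the set $P$ in~\eqref{eq:four} we saw that $\operatorname{cr}(P)=0$, and its proper subsets have at most three points, so $\operatorname{cr}^{*}(P)=0$.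
\end{proof}

\subsection{Discarding a small fraction, and the order of magnitude}

Theorem~\ref{thm:robust} says that for every $t$ with $L\le t\le n$, discarding at most $t$ points suffices to force at least $t/(4L)$ crossings. In particular a small proportion of the points is enough.

\begin{corollary}\label{cor:eps}
Let $0<\varepsilon\le1$ and let $P$ be a generic set of $n\ge L/\varepsilon$ points. Then there is $Q\subseteq P$ with $|Q|\ge(1-\varepsilon)n$ and $\operatorname{cr}(Q)\ge\varepsilon n/(4L)$. Moreover, this number of crossings is obtained with arbitrary colors on all points of $Q$ outside a set of $4S$ selected points, where $S$ is the integer of Theorem~\ref{thm:robust} for $t=\varepsilon n$.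
\end{corollary}

\begin{proof}
The number $t=\varepsilon n$ satisfies $L\le t\le n$. Apply Theorem~\ref{thm:robust} and put $Q=P\setminus D$; the selected points are those of $A_1\cup A_2$.
\end{proof}

By Remark~\ref{rem:hyp}, the number $4S$ of points with prescribed colors is at most $4\varepsilon n/L$.

\begin{corollary}\label{cor:theta}
$\operatorname{cr}^{*}(P)=\Theta(n)$, uniformly over all generic sets $P$ of $n\ge5$ points.
\end{corollary}

\begin{proof}
The lower bound is Theorem~\ref{thm:main}. By the known upper bound quoted in Section~\ref{sec:intro}, there are constants $C$ and $n_1$ with $\operatorname{cr}(Q)\le C|Q|$ for generic $Q$ with $|Q|\ge n_1$, and for $|Q|<n_1$ we have $\operatorname{cr}(Q)\le|Q|^2\le n_1|Q|$. So $\operatorname{cr}(Q)\le\max(C,n_1)\,n$ for all $Q\subseteq P$.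
\end{proof}

\subsection{Other graphs}

The \emph{nearest-neighbor graph} of a generic set $X$ joins each $b\in X$ to the point of $X\setminus\{b\}$ nearest to it. Lemma~\ref{lem:nn} says that it is a subgraph of $T_X$, and this is all that the lower bounds use about MSTs.

\begin{corollary}\label{cor:graphs}
Theorems~\ref{thm:main}, \ref{thm:robust} and~\ref{thm:k} remain true if, for each subset $X$ of $P$, the tree $T_X$ is replaced by any straight-line graph on $X$ that contains the nearest-neighbor graph of $X$.
\end{corollary}

\begin{proof}
Proposition~\ref{prop:key} does not refer to MSTs, and by (ii) the edges $a_{i,j}b_{i,j}$ in the proof of Theorem~\ref{thm:k} are nearest-neighbor edges of their color classes. In the proof of Theorem~\ref{thm:main} for $5\le n<L$ each color class has two points, which are joined in the nearest-neighbor graph. For the set~\eqref{eq:four}, no two segments with four distinct endpoints cross, whichever graph is used.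
\end{proof}

Besides the nearest-neighbor graph itself, this applies to three standard graphs on $X$. The \emph{relative neighborhood graph} joins $a$ and $b$ if no $x\in X$ has $\max(|x-a|,|x-b|)<|a-b|$. The \emph{Gabriel graph} joins them if the disc with diameter $ab$ contains no other point of $X$. The \emph{Delaunay triangulation}, under the usual assumption that no four points are cocircular, joins them if some disc with $a$ and $b$ on its boundary contains no other point of $X$. Let $a$ be nearest to $b$ in $X\setminus\{b\}$, so that $|x-b|>|a-b|$ for every other $x\in X$. Then $ab$ is an edge of the relative neighborhood graph by definition. The disc with diameter $ab$ is contained in $D(b,|a-b|)$, so it contains no such $x$, and $ab$ is also an edge of the Gabriel graph and of the Delaunay triangulation.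

\begin{thebibliography}{9}

\bibitem{ASSSTV}
Todor Anti\'c, Morteza Saghafian, Maria Saumell, Felix Schr\"oder, Josef Tkadlec, Pavel Valtr,
\emph{How many times can two minimum spanning trees cross?},
arXiv:2601.20060 (2026).

\bibitem{ES}
Erd\H{o}s and Szekeres,
\emph{Compositio Math.} 2 (1935).

\end{thebibliography}
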